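# Single traces of generic $2\times2$ matrices and their $\mathfrak S_d$-decomposition

## 1. Truncating the module of cyclic words

Let $d\ge1$ and let $X_1,\dots,X_d$ be generic $2\times2$ matrices: their $4d$ entries are independent variables. Multiply all $d$ of them in some order and take the trace. This gives the functions $\operatorname{Tr}(X_{\tau(1)}X_{\tau(2)}\cdots X_{\tau(d)})$, $\tau\in\mathfrak S_d$, and $\mathfrak S_d$ acts on their linear span $\tilde P_{2,d}$ by permuting the variables. We ask for the decomposition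
$$\tilde P_{2,d}=\bigoplus_{\lambda\vdash d}V_\lambda^{\oplus b_\lambda},$$
that is, for a closed formula for $b_\lambda$, for every $d$ and every $\lambda\vdash d$. Here $V_\lambda$ is the irreducible $\mathfrak S_d$-module of the partition $\lambda$. The problem is posed in Tim Seynnaeve, "Matrix product states, geometry, and invariant theory", arXiv:2212.13806 (2022), in the following language.

For $\pi\in\mathfrak S_d$ with cycles $\pi=(i_1\cdots i_k)(j_1\cdots j_l)\cdots$, fixed points included, put
$$\operatorname{Tr}_\pi=\operatorname{Tr}(X_{i_1}\cdots X_{i_k})\operatorname{Tr}(X_{j_1}\cdots X_{j_l})\cdots .$$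
This is well defined because a trace does not change when its word is rotated. Extend it linearly to $\mathbb C[\mathfrak S_d]$. The image is the multilinear part of the ring of $GL_2$-invariants of $d$ matrices. Let $I_{2,d}$ be the kernel. By results of Procesi and Razmyslov, $I_{2,d}$ is the two-sided ideal that is the sum of the isotypic components of the $\lambda\vdash d$ with more than two parts. Let $\mathbb C[\mathfrak S_d]_{\rm cyc}$ be the span of the $d$-cycles. The group $\mathfrak S_d$ acts by conjugation, which corresponds to permuting the $X_i$, and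
$$\tilde P_{2,d}=\mathbb C[\mathfrak S_d]_{\rm cyc}\big/\big(I_{2,d}\cap\mathbb C[\mathfrak S_d]_{\rm cyc}\big).$$

The $d$-cycles form one conjugacy class, and the centralizer of a $d$-cycle is the cyclic group $C_d$ that it generates. Hence
$$\mathbb C[\mathfrak S_d]_{\rm cyc}\cong\operatorname{Ind}_{C_d}^{\mathfrak S_d}\mathbf 1 .\tag{1}$$
By Frobenius reciprocity, the multiplicity of $V_\lambda$ in (1) is $\dim V_\lambda^{C_d}$.

Since $I_{2,d}$ is described by a bound on the number of rows, the first guess is that $\tilde P_{2,d}$ arises from (1) by deleting every $V_\lambda$ with too many rows. With "more than two rows" this fails at once. For $d=3$ there are two traces, $\operatorname{Tr}(X_1X_2X_3)$ and $\operatorname{Tr}(X_1X_3X_2)$. Their sum is nonzero (set all $X_i=1$). So is their difference $\operatorname{Tr}(X_1[X_2,X_3])$: a commutator can be any traceless matrix, and the trace form is nondegenerate. So $\tilde P_{2,3}=V_{(3)}\oplus V_{(1,1,1)}$, and a three-row partition survives. The row bound in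 the ideal refers to the two-sided action, whereas we act by conjugation. A bound that does hold is four rows: a function of $d$ elements of the four-dimensional space $M_2(\mathbb C)$ cannot alternate in five of them, and Section 2 turns this into $b_\lambda=0$ for $\ell(\lambda)\ge5$. So the corrected guess reads:
$$\tilde P_{2,d}\ \overset{?}{\cong}\ \text{the part of }\operatorname{Ind}_{C_d}^{\mathfrak S_d}\mathbf 1\text{ with at most four rows}.\tag{2}$$

*Degrees $1,2,3$.* The module (1) is $V_{(1)}$, $V_{(2)}$, $V_{(3)}\oplus V_{(1,1,1)}$, and nothing is lost. The guess is right.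

*Degree $4$.* There are six cyclic words. We compute $\dim V_\lambda^{C_4}$. A $4$-cycle has eigenvalues $-1,\mathrm i,-\mathrm i$ on $V_{(3,1)}$, so $V_{(3,1)}$ contributes $0$, and $V_{(2,1,1)}=V_{(3,1)}\otimes\operatorname{sgn}$ contributes $1$. On $V_{(2,2)}$, which comes from $\mathfrak S_4\to\mathfrak S_3$, a $4$-cycle acts as a transposition and contributes $1$. The sign of a $4$-cycle is $-1$, so $V_{(1^4)}$ contributes $0$. Hence (1) is $V_{(4)}\oplus V_{(2,2)}\oplus V_{(2,1,1)}$, and (2) predicts that nothing is lost. To check this, note that reversing words commutes with $\mathfrak S_4$ and groups the six words into three pairs. The reversal-even part is the permutation module on the three pairs, $V_{(4)}\oplus V_{(2,2)}$. The reversal-odd part has dimension $3$, so it is $V_{(2,1,1)}$. Each irreducible piece survives or dies as a whole.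

* $V_{(4)}$ survives: set all $X_i=1$ in the sum of all traces.
* $V_{(2,2)}$ would die only if the three reversal-even sums were equal. With $X_1=X_3=A$, $X_2=X_4=B$, the pair of $X_1X_2X_3X_4$ gives $2\operatorname{Tr}(ABAB)$ and the pair of $X_1X_2X_4X_3$ gives $2\operatorname{Tr}(A^2B^2)$. For the matrix units $A=E_{12}$, $B=E_{21}$ these are $2$ and $0$.
* $V_{(2,1,1)}$ survives: at $X_4=1$ the difference $\operatorname{Tr}(X_1X_2X_3X_4)-\operatorname{Tr}(X_4X_3X_2X_1)$ becomes $\operatorname{Tr}([X_1,X_2]X_3)\ne0$.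

*Degree $5$.* The multiplicity of $V_\lambda$ in (1) is $\frac15(\dim V_\lambda+4\chi_\lambda(5\text{-cycle}))$. The character value is $(-1)^j$ for the hook $(5-j,1^j)$ and $0$ otherwise. So (1) is
$$V_{(5)}\oplus V_{(3,2)}\oplus V_{(2,2,1)}\oplus2V_{(3,1,1)}\oplus V_{(1^5)},$$
of dimension $24$. The last summand dies, and (2) predicts dimension $23$. The theorem below confirms this.

So (2) holds for $d\le5$. It fails for $d=6$, at $\lambda=(3,3)$. To see this cheaply, we replace multilinear functions by highest weight vectors.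

## 2. Multilinear functions as a weight space

Write $S_\lambda=S_\lambda(\mathbb C^m)$ for the irreducible polynomial $GL_m$-module of $\lambda$, $\ell(\lambda)$ for the number of nonzero parts, $\lambda_i=0$ for $i>\ell(\lambda)$, and $[P]\in\{0,1\}$ for the truth value of $P$.

Fix $m\ge\max(d,4)$ and generic $2\times2$ matrices $X_1,\dots,X_m$. Let $GL_m$ act on polynomial functions of them by the substitutions $X_j\mapsto\sum_ig_{ij}X_i$. A diagonal $g$ multiplies $X_j$ by $g_{jj}$, so a function has weight $(a_1,\dots,a_m)$ if it is homogeneous of degree $a_j$ in $X_j$ for each $j$. A *highest weight vector* is a nonzero weight vector unchanged under all substitutions $X_j\mapsto X_j+\sum_{i<j}u_{ij}X_i$. For instance, $\operatorname{Tr}(X_1^k)$ is one of weight $(k)$, and $\operatorname{Tr}([X_1,X_2]^2)$ is one of weight $(2,2)$, because $[X_1,X_2+uX_1]=[X_1,X_2]$. We use these textbook facts.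

* Polynomial $GL_m$-modules are completely reducible. The multiplicity of $S_\lambda$ is the dimension of the space of highest weight vectors of weight $\lambda$ (together with $0$).
* Schur–Weyl: for $|\lambda|=d\le m$ the $(1^d,0^{m-d})$-weight space of $S_\lambda$, with $\mathfrak S_d$ permuting the first $d$ indices, is $V_\lambda$.
* Cauchy: $\operatorname{Sym}(\mathbb C^m\otimes\mathbb C^r)\cong\bigoplus_{\ell(\lambda)\le\min(m,r)}S_\lambda(\mathbb C^m)\otimes S_\lambda(\mathbb C^r)$.
* Pieri: $S_\mu\otimes\operatorname{Sym}^n$ is the sum, each once, of the $S_\lambda$ with $|\lambda|=|\mu|+n$ and $\lambda_1\ge\mu_1\ge\lambda_2\ge\mu_2\ge\cdots$.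

The tensor product in Pieri's rule corresponds to induction. The $(1^d)$-weight space of $S_\mu\otimes\operatorname{Sym}^n$, $|\mu|+n=d$, is the direct sum over the subsets $J\subseteq\{1,\dots,d\}$ of size $|\mu|$ of (part of $S_\mu$ multilinear in $J$) $\otimes$ (part of $\operatorname{Sym}^n$ multilinear in the complement). The group $\mathfrak S_d$ permutes these summands transitively, and the stabilizer $\mathfrak S_{|\mu|}\times\mathfrak S_n$ of $J=\{1,\dots,|\mu|\}$ acts on its summand by $V_\mu\otimes\mathbf 1$. So the weight space is $\operatorname{Ind}_{\mathfrak S_{|\mu|}\times\mathfrak S_n}^{\mathfrak S_d}(V_\mu\otimes\mathbf 1)$.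

For $k\ge1$ let $T_k$ be the span of all $\operatorname{Tr}(X_{i_1}\cdots X_{i_k})$, $1\le i_j\le m$, and let $T_0=\mathbb C$. Each $T_k$ is a polynomial $GL_m$-module of degree $k$. The spanning traces are weight vectors, and those of weight $(1^d,0^{m-d})$ are the $\operatorname{Tr}(X_{\tau(1)}\cdots X_{\tau(d)})$. So the $(1^d,0^{m-d})$-weight space of $T_d$ is $\tilde P_{2,d}$, and therefore $b_\lambda$ is the multiplicity of $S_\lambda$ in $T_d$. Since $T_d$ lies in $\operatorname{Sym}(\mathbb C^m\otimes\mathbb C^4)$, Cauchy's formula gives $b_\lambda=0$ for $\ell(\lambda)\ge5$.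

*The guess fails in degree $6$.* In (1), the multiplicity of $V_{(3,3)}$ is $\dim V_{(3,3)}^{C_6}$. Since $V_{(3,3)}$ is the permutation module on $3$-subsets of $\{1,\dots,6\}$ minus the one on $2$-subsets, this is the number of rotation classes of $3$-subsets of a hexagon minus that of $2$-subsets. The former are the classes of $\{1,2,3\},\{1,2,4\},\{1,2,5\},\{1,3,5\}$ (sizes $6+6+6+2=20$). The latter are given by the distances $1,2,3$. So the multiplicity is $4-3=1$, and (2) predicts $b_{(3,3)}=1$.

However, $b_{(3,3)}=0$. Suppose $f\in T_6$ is a highest weight vector of weight $(3,3)$. It involves only $X_1,X_2$. Under the $GL_2$ acting on $X_1,X_2$ it generates $S_{(3,3)}(\mathbb C^2)=\det^3$, so $f$ is unchanged under $X_2\mapsto X_2+uX_1$ and under $X_1\mapsto X_1+cX_2$, and $f(X_1,-X_2)=-f(X_1,X_2)$. If $\operatorname{Tr}X_1\ne0$, subtract a multiple of $X_1$ from $X_2$ to get a traceless $X_2'$. If $\operatorname{Tr}(X_2'^2)\ne0$, add a multiple of $X_2'$ to $X_1$ to get $X_1'$ whose traceless part $Y_1'$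 satisfies $\operatorname{Tr}(Y_1'X_2')=0$. Cayley–Hamilton for a traceless matrix reads $Y^2=\frac12\operatorname{Tr}(Y^2)1$. Polarized, it says $YY'+Y'Y=\operatorname{Tr}(YY')1$ for traceless $Y,Y'$. So $Y_1'$ anticommutes with $X_2'$, it commutes with $X_1'$, and it is invertible if $\operatorname{Tr}(Y_1'^2)\ne0$. Traces are invariant under simultaneous conjugation. Conjugating by $Y_1'$ gives
$$f(X_1,X_2)=f(X_1',X_2')=f(X_1',-X_2')=-f(X_1',X_2')=-f(X_1,X_2).$$
The three nonvanishing conditions define a dense open set of pairs. It is nonempty, since it contains $X_1=\begin{pmatrix}1&1\\1&1\end{pmatrix}$, $X_2=\begin{pmatrix}1&0\\0&-1\end{pmatrix}$. So $f=0$, a contradiction.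

This argument moved a pair of matrices into a symmetric position and read off a parity condition. Parity conditions turn out to govern the whole answer.

## 3. Interlacing partitions with parts of equal parity

For integers $0\le r\le p$ let
$$E(r,p)=\lfloor p/2\rfloor-\lceil r/2\rceil+1,\qquad O(r,p)=\lceil p/2\rceil-\lfloor r/2\rfloor$$
be the numbers of even, resp. odd, integers in $[r,p]$. For $\ell(\lambda)\le4$ put
$$N_\lambda=\prod_{i=1}^3E(\lambda_{i+1},\lambda_i)+\prod_{i=1}^3O(\lambda_{i+1},\lambda_i).$$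
Let $n_i=\lambda_i-\lambda_{i+1}+1$ and $\varepsilon_i=\frac12\big((-1)^{\lambda_i}+(-1)^{\lambda_{i+1}}\big)$. On $[\lambda_{i+1},\lambda_i]$ we have $E+O=n_i$ and $E-O=\sum_j(-1)^j=\varepsilon_i$, so $E=\frac12(n_i+\varepsilon_i)$, $O=\frac12(n_i-\varepsilon_i)$. Multiplying out, the terms with an odd number of $\varepsilon$'s cancel:
$$N_\lambda=\tfrac14\big(n_1n_2n_3+n_1\varepsilon_2\varepsilon_3+n_2\varepsilon_1\varepsilon_3+n_3\varepsilon_1\varepsilon_2\big).\tag{3}$$
For example, for $\lambda=(3,2,1)$ all $n_i=2$ and all $\varepsilon_i=0$, so $N_\lambda=2$.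

**Theorem 1.** Let $d\ge1$, $\lambda\vdash d$. Then

* $b_\lambda=0$ if $\ell(\lambda)\ge5$;
* $b_{(d)}=1$;
* $b_{(\lambda_1,\lambda_2)}=\lfloor\lambda_2/2\rfloor\big(\lfloor\lambda_1/2\rfloor-\lceil\lambda_2/2\rceil+1\big)$ if $\lambda_2\ge1$, $\lambda_3=0$;
* $b_\lambda=N_\lambda-[\lambda=(d-3,1,1,1)]$ if $\lambda_3\ge1$, $\ell(\lambda)\le4$.

Equivalently, let $M$ be the set of partitions $\mu$ with $\ell(\mu)\le3$, $\mu_1\equiv\mu_2\equiv\mu_3\pmod2$, $\mu_2>0$, $\mu\ne(1,1,1)$. Then
$$\tilde P_{2,d}\cong V_{(d)}\oplus[d\ge3]\,V_{(d-2,1,1)}\oplus\bigoplus_{\mu\in M,\ |\mu|\le d}\operatorname{Ind}_{\mathfrak S_{|\mu|}\times\mathfrak S_{d-|\mu|}}^{\mathfrak S_d}(V_\mu\otimes\mathbf 1).\tag{4}$$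

**Theorem 2.**

(a) For the full multilinear invariant space $R_d=\mathbb C[\mathfrak S_d]/I_{2,d}\cong\bigoplus_{\mu\vdash d,\ \ell(\mu)\le2}V_\mu\otimes V_\mu$ (conjugation action),
$$R_d/\tilde P_{2,d}\cong\bigoplus_{1\le j\le d/2}\operatorname{Ind}_{\mathfrak S_{2j}\times\mathfrak S_{d-2j}}^{\mathfrak S_d}\mathbf 1\ \oplus\ [d\ge4]\,V_{(d-3,1,1,1)}.$$
The multiplicity of $V_\lambda$ in $R_d$ is $N_\lambda$ if $\ell(\lambda)\le4$, and $0$ otherwise.

(b) $\dim\tilde P_{2,d}=\frac1{d+1}\binom{2d}d-2^{d-1}+1-\binom{d-1}3$.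

(c) For $\ell(\lambda)\le4$: $b_\lambda=0$ if and only if $\lambda=(p,p,r,r)$ with $p-r$ odd ($r\ge0$), or $\lambda=(d-1,1)$ with $d\ge2$, or $\lambda\in\{(1^4),(2,1^3)\}$.

(d) For $d\ge2$ and $\mu\vdash d-1$, the multiplicity of $V_\mu$ in the degree-$(d-1)$ cocharacter of the algebra $M_2(\mathbb C)$ is $\sum_\lambda b_\lambda$, summed over all $\lambda\vdash d$ obtained from $\mu$ by adding one box.

The elements of $M$ of size at most $6$ are $(2,2)$, $(3,1,1)$, $(4,2)$, $(2,2,2)$. So (4) and Pieri give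
$$\begin{aligned}\tilde P_{2,4}&=V_{(4)}+V_{(2,2)}+V_{(2,1,1)},\\ \tilde P_{2,5}&=V_{(5)}+V_{(3,2)}+V_{(2,2,1)}+2V_{(3,1,1)},\\ \tilde P_{2,6}&=V_{(6)}+2V_{(4,2)}+2V_{(4,1,1)}+2V_{(3,2,1)}+2V_{(2,2,2)}+V_{(3,1,1,1)},\end{aligned}$$
of dimensions $6$, $23$, $91$, in agreement with (b). The cases $d=4,5$ agree with Section 1, and $V_{(3,3)}$ is absent for $d=6$.

## 4. Filtering single traces by the degree in the $t_i$

**Notation: scalar and traceless parts.** Write $X_i=t_i+Y_i$ with $t_i=\frac12\operatorname{Tr}X_i$ and $\operatorname{Tr}Y_i=0$. Let $\sigma=(\sigma_1,\sigma_2,\sigma_3)$ be the vector of Pauli matrices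
$$\sigma_1=\begin{pmatrix}0&1\\1&0\end{pmatrix},\quad\sigma_2=\begin{pmatrix}0&-\mathrm i\\ \mathrm i&0\end{pmatrix},\quad\sigma_3=\begin{pmatrix}1&0\\0&-1\end{pmatrix},$$
and write $Y_i=y_i\cdot\sigma$, with $y_i$ a vector of three independent coordinates. For $a,b\in\mathbb C^3$,
$$(a\cdot\sigma)(b\cdot\sigma)=(a\cdot b)1+\mathrm i\,(a\times b)\cdot\sigma.\tag{5}$$
Consequently $[a\cdot\sigma,b\cdot\sigma]=2\mathrm i\,(a\times b)\cdot\sigma$, the anticommutator is $2(a\cdot b)1$, $\operatorname{Tr}((a\cdot\sigma)(b\cdot\sigma))=2\,a\cdot b$, and $\operatorname{Tr}((a\cdot\sigma)(b\cdot\sigma)(c\cdot\sigma))=2\mathrm i\,a\cdot(b\times c)$. Conjugation by $SL_2$ acts on $\mathbb C^3\cong\mathfrak{sl}_2$ through $SO_3(\mathbb C)$, surjectively.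

The ring of all functions is $\mathbb C[t]\otimes\mathbb C[Y]$. The group $GL_m$ acts on the $t_i$ and on the $y_i$ by the same substitution, so the grading by $t$-degree is $GL_m$-stable, and $\mathbb C[t]_n\cong\operatorname{Sym}^n=S_{(n)}$.

**Step 1: cutting $T_d$ into layers.** This step reduces the problem to finding certain layers, and bounds them from above. Put $\partial_i=\partial/\partial t_i$. Since $\partial_iX_j=\delta_{ij}1$, the product rule turns the trace of a word into a sum of traces of words with one letter removed, so $\partial_iT_k\subseteq T_{k-1}$ for $k\ge1$ (for $k=1$: $\partial_i\operatorname{Tr}X_i=2\in T_0$). Let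
$$K_k=T_k\cap\mathbb C[Y]$$
be the $t$-free elements of $T_k$, so $K_0=\mathbb C$. For $n+k=d$ let $L_{n,k}$ be the image of $\{f\in T_d:\deg_tf\le n\}$ under the map that takes the component of $t$-degree exactly $n$. This map is equivariant, so $L_{n,k}$ is a $GL_m$-module. Its kernel is $\{f\in T_d:\deg_tf\le n-1\}$. By complete reducibility,
$$T_d\cong\bigoplus_{k=0}^dL_{d-k,k}.$$
Let $f=\sum_{|\alpha|=n}t^\alpha f_\alpha+(\text{lower }t\text{-degree})\in T_d$ with $f_\alpha\in\mathbb C[Y]$. For $|\alpha|=n$ we get $\partial^\alpha f=\alpha!\,f_\alpha\in T_{d-n}\cap\mathbb C[Y]=K_k$. Hence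
$$L_{n,k}\subseteq\mathbb C[t]_n\otimes K_k.\tag{6}$$
Likewise, if $f\in T_d$ has $\deg_tf\le n$ and top component $g$, then $\partial_if\in T_{d-1}$ has $t$-degree at most $n-1$, and its component of $t$-degree $n-1$ is $\partial_ig$. So for $n\ge1$
$$\partial_iL_{n,k}\subseteq L_{n-1,k}.\tag{7}$$

The natural hope is that (6) is always an equality; then we would only have to compute the $K_k$. To prove equality one wants to realize $t_{i_1}\cdots t_{i_n}f$, for $f\in K_k$, as the top part of a single trace. Write $f=\operatorname{Tr}F(X)$ with a noncommutative polynomial $F$. The product $\operatorname{Tr}(X_{i_1}\cdots X_{i_n})f$ has the right top part, up to the factor $2$, but it is a product of two traces. Merging it into one trace works when $F(X)$ is a scalar matrix, $F(X)=h\cdot1$, because then $\operatorname{Tr}(X_{i_1}\cdots X_{i_n}F(X))=h\operatorname{Tr}(X_{i_1}\cdots X_{i_n})$.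

The hope itself is false. By (5),
$$\operatorname{Tr}([X_1,X_2]X_3)=4\mathrm i\,\det(y_1,y_2,y_3)\in K_3.$$
If (6) were an equality for $n=1$, $k=3$, then $T_4$ would contain a copy of $S_{(1^4)}\subseteq\mathbb C^m\otimes\Lambda^3\mathbb C^m$, and so $b_{(1^4)}\ge1$. But Section 1 showed that $V_{(1^4)}$ does not occur even in (1). One can watch the obstruction: by (5), with $w=y_1\times y_2$ and $D_{ijk}=\det(y_i,y_j,y_k)$,
$$\operatorname{Tr}([X_1,X_2]X_3X_4)=4\mathrm i\,(t_4D_{123}+t_3D_{124})-4\,w\cdot(y_3\times y_4).$$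
The top part is symmetric in the indices $3$ and $4$; the term $t_4D_{123}$ does not come alone.

So two questions remain: which $t$-free invariants are scalar values of noncommutative polynomials, and what is $L_{n,k}$ for those that are not? It turns out that $\det(y_1,y_2,y_3)$ is the only exception among the highest weight vectors of the $K_k$, $k\ge1$.

## 5. The $SO_3$-invariants of vectors

Put
$$w=y_1\times y_2,\qquad q=y_1\cdot y_1,\qquad G=w\cdot w=q\,(y_2\cdot y_2)-(y_1\cdot y_2)^2,\qquad\Delta=\det(y_1,y_2,y_3)=w\cdot y_3 .$$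
The functions $q,G,\Delta$ are $SO_3$-invariant and unchanged under $y_j\mapsto y_j+\sum_{i<j}u_{ij}y_i$. So they are highest weight vectors of weights $(2)$, $(2,2)$, $(1,1,1)$, and $q^sG^a\Delta^c$ is one of weight $(2s+2a+c,\ 2a+c,\ c)$. As $s,a,c\ge0$ vary, these weights are exactly the partitions in
$$\Lambda=\{\lambda:\ell(\lambda)\le3,\ \lambda_1\equiv\lambda_2\equiv\lambda_3\bmod2\},$$
each occurring once: $c=\lambda_3$, $2a=\lambda_2-\lambda_3$, $2s=\lambda_1-\lambda_2$.

**Lemma 1.** $\mathbb C[Y]^{SL_2}\cong\bigoplus_{\lambda\in\Lambda}S_\lambda$, and $q^sG^a\Delta^c$ is the highest weight vector, unique up to scalar, of its weight.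

**Step 2: proof of Lemma 1.** The purpose is to list all $t$-free invariants. We move three vectors to a standard position, as we did with two matrices in Section 2.

By Cauchy's formula for $\mathbb C[Y]\cong\operatorname{Sym}(\mathbb C^m\otimes\mathbb C^3)$, only $\lambda$ with $\ell(\lambda)\le3$ occur. A highest weight vector $f$ of such a weight is homogeneous of degree $\lambda_i$ in $y_i$, so it involves only $y_1,y_2,y_3$. Suppose it is $SL_2$-invariant, that is, $SO_3$-invariant.

Take $(y_1,y_2,y_3)$ with $q,G,\Delta\ne0$; this is a dense set. Put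
$$y_1'=y_1,\qquad y_2'=y_2-\frac{y_1\cdot y_2}{q}\,y_1,\qquad y_3'=\frac{\Delta}{G}\,w .$$
Then $y_2'\cdot y_1'=0$ and $y_2'\cdot y_2'=G/q$. Since $G\neq 0$ is the Gram determinant of $y_1,y_2$, there is a unique $u\in\operatorname{span}(y_1,y_2)$ with $y_3-u$ orthogonal to $y_1,y_2$. Then $y_3-u$ is a multiple of $w$, and pairing with $w$ gives $y_3-u=(\Delta/G)w=y_3'$. So $y_i'\in y_i+\operatorname{span}(y_j:j<i)$, the $y_i'$ are pairwise orthogonal, and
$$y_1'\cdot y_1'=q,\qquad y_2'\cdot y_2'=G/q,\qquad y_3'\cdot y_3'=\Delta^2/G$$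
are all nonzero. Choose $\rho_i$ with $\rho_i^2=y_i'\cdot y_i'$, the sign of $\rho_3$ being chosen so that the orthonormal basis $y_i'/\rho_i$ has determinant $1$. Then $y_i'=\rho_i\,ge_i$ with $g\in SO_3(\mathbb C)$ and $e_1,e_2,e_3$ the standard basis of $\mathbb C^3$. Using in turn that $f$ is a highest weight vector, that it is $SO_3$-invariant, and its degrees, we get
$$f(y)=f(y')=f(\rho_1e_1,\rho_2e_2,\rho_3e_3)=\rho_1^{\lambda_1}\rho_2^{\lambda_2}\rho_3^{\lambda_3}f(e_1,e_2,e_3).$$
So $f$ is determined by the number $f(e_1,e_2,e_3)$, and the space of such $f$ is at most one-dimensional. If $f\ne0$, this number is nonzero, and invariance under $\operatorname{diag}(-1,-1,1)$ and $\operatorname{diag}(1,-1,-1)$ gives $(-1)^{\lambda_1+\lambda_2}=1=(-1)^{\lambda_2+\lambda_3}$, i.e. $\lambda\in\Lambda$. Conversely, for $\lambda\in\Lambda$ the vector $q^sG^a\Delta^c$ exists. $\square$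

## 6. Scalar values of noncommutative polynomials

**Definition.** Let $\mathcal S\subseteq\mathbb C[Y]$ be the set of $h$ such that $h\cdot1=F(X_1,\dots,X_m)$ for some noncommutative polynomial $F$. Let $\mathcal W$ be the space of vectors $v\in\mathbb C[Y]^3$ such that $v\cdot\sigma=F(X_1,\dots,X_m)$ for some $F$.

For example, $[X_1,X_2]=[Y_1,Y_2]=2\mathrm i\,w\cdot\sigma$, so $w\in\mathcal W$, and $[X_1,X_2]^2=-4G\cdot1$, so $G\in\mathcal S$. On the other hand $\Delta\notin\mathcal S$. Otherwise $\Delta\cdot1=F(X)$, and we may take $F$ homogeneous of degree $3$ by discarding its other components. Then $\operatorname{Tr}(F(X)X_4)=2t_4\Delta\in T_4$. Antisymmetrizing over the four indices gives $12\,(t_4D_{123}-t_3D_{124}+t_2D_{134}-t_1D_{234})\ne0$, an alternating multilinear element of $T_4$. This contradicts the absence of $V_{(1^4)}$ from (1) for $d=4$.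

**Lemma 2.** $q^sG^a\Delta^c\in\mathcal S$ whenever $(a,c)\ne(0,0)$ and $(s,a,c)\ne(0,0,1)$.

**Step 3: proof of Lemma 2.** The purpose is to find enough scalar values, using only commutators and anticommutators. The set $\mathcal S$ is a subalgebra: add and multiply the polynomials $F$. By (5),
$$v,v'\in\mathcal W\ \Rightarrow\ v\times v'\in\mathcal W,\quad v\cdot v'\in\mathcal S .$$
The vector $y_i$ is not known to be in $\mathcal W$, but crossing with it is allowed:
$$v\in\mathcal W\ \Rightarrow\ y_i\times v\in\mathcal W,$$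
because $[X_i,v\cdot\sigma]=[Y_i,v\cdot\sigma]$. Finally $y_i\times y_j\in\mathcal W$, from $[X_i,X_j]$. We now collect elements.

* If $y_1\cdot v=0$ then $y_1\times(y_1\times v)=(y_1\cdot v)y_1-(y_1\cdot y_1)v=-qv$. Starting from $w$, which is orthogonal to $y_1$, we get $q^sw\in\mathcal W$ for all $s\ge0$. Hence $q^sG=(q^sw)\cdot w\in\mathcal S$ for $s\ge0$.
* $(y_i\times y_j)\times(y_i\times y_l)=\det(y_i,y_j,y_l)\,y_i$. Taking $(i,j,l)$ to be the cyclic rotations of $(1,2,3)$, we get $\Delta y_1,\Delta y_2,\Delta y_3\in\mathcal W$. Hence $q^s\Delta^2=(q^sw)\cdot(\Delta y_3)\in\mathcal S$ for $s\ge0$.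
* For $s\ge1$ both $y_1\times q^{s-1}w$ and $y_1\times y_3$ are in $\mathcal W$. By Lagrange's identity their dot product is $q^{s-1}\big(q\,(w\cdot y_3)-(y_1\cdot y_3)(w\cdot y_1)\big)=q^s\Delta$, since $w\cdot y_1=0$. So $q^s\Delta\in\mathcal S$ for $s\ge1$.
* $\Delta w=(\Delta y_1)\times y_2=-\,y_2\times(\Delta y_1)\in\mathcal W$. Hence $G\Delta=(\Delta w)\cdot w\in\mathcal S$ and $\Delta^3=(\Delta w)\cdot(\Delta y_3)\in\mathcal S$.

The rest are products of these:

* $a\ge1$, $c$ even: $(q^sG)\,G^{a-1}(\Delta^2)^{c/2}$.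
* $a\ge1$, $c$ odd, $s\ge1$: $(q^s\Delta)\,G^a(\Delta^2)^{(c-1)/2}$.
* $a\ge1$, $c$ odd, $s=0$: $(G\Delta)\,G^{a-1}(\Delta^2)^{(c-1)/2}$.
* $a=0$, $c\ge2$ even: $(q^s\Delta^2)(\Delta^2)^{c/2-1}$.
* $a=0$, $c$ odd, $s\ge1$: $(q^s\Delta)(\Delta^2)^{(c-1)/2}$.
* $a=0$, $s=0$, $c\ge3$ odd: $\Delta^3(\Delta^2)^{(c-3)/2}$. $\square$

**Lemma 3.** For $1\le k\le d$: $K_k\cong\bigoplus_{\lambda\in\Lambda,\ |\lambda|=k,\ \lambda_2>0}S_\lambda$.

**Step 4: proof of Lemma 3.** The purpose is to compute the right-hand side of (6). Traces are invariant under conjugation, so $K_k\subseteq\mathbb C[Y]^{SL_2}$, and by Lemma 1 $K_k$ is a multiplicity-free sum of some $S_\lambda$, $\lambda\in\Lambda$, $|\lambda|=k$.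

If $\lambda_2=0$, then $\lambda=(k)$. The weight space of weight $(k,0,\dots,0)$ in $T_k$ is spanned by $\operatorname{Tr}(X_1^k)=2t_1^k+\cdots$, which is not $t$-free. So $S_{(k)}\not\subseteq K_k$.

Conversely let $\lambda\in\Lambda$, $|\lambda|=k$, $\lambda_2>0$; in terms of exponents, $(a,c)\ne(0,0)$. If $\lambda\ne(1,1,1)$, Lemma 2 gives $F$ with $F(X)=h\cdot1$, $h=q^sG^a\Delta^c$ of weight $\lambda$. Since $h$ is homogeneous of degree $k$, we may replace $F$ by its component of degree $k$. Then $h=\frac12\operatorname{Tr}F(X)\in T_k$, so $h\in K_k$. For $\lambda=(1,1,1)$ use $\operatorname{Tr}([X_1,X_2]X_3)=4\mathrm i\,\Delta$. $\square$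

The only $\lambda\in\Lambda$ with $|\lambda|=3$ and $\lambda_2>0$ is $(1,1,1)$. So $K_3=S_{(1,1,1)}$, and for $k\ge1$, $k\ne3$, we have $K_k=\bigoplus_{\mu\in M,\ |\mu|=k}S_\mu$, with $M$ as in Theorem 1.

## 7. The layers $L_{n,k}$ and the exceptional invariant $\Delta$

**Step 5: the layers with $k\ne3$.** Here (6) is an equality.

For $k=0$: by (6), $L_{d,0}\subseteq\mathbb C[t]_d=S_{(d)}$, and it is nonzero since $\operatorname{Tr}X_1^d=2t_1^d+\cdots$. So $L_{d,0}=S_{(d)}$.

For $k\ge1$, $k\ne3$: the set $\mathcal S$ is a linear space, and it is $GL_m$-stable, because a substitution in $h$ is matched by the same substitution in $F$. By Lemmas 2 and 3, all highest weight vectors of $K_k$ are in $\mathcal S$, so $K_k\subseteq\mathcal S$. Every $f\in K_k$ thus has an $F$, homogeneous of degree $k$, with $F(X)=f\cdot1$. Then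
$$\operatorname{Tr}(X_{i_1}\cdots X_{i_n}F(X))=f\operatorname{Tr}(X_{i_1}\cdots X_{i_n})=2\,t_{i_1}\cdots t_{i_n}f+(\text{lower }t\text{-degree})$$
lies in $T_d$. (For $n=0$ read $\operatorname{Tr}F(X)=2f$.) So $L_{n,k}\supseteq\mathbb C[t]_n\otimes K_k$, and (6) gives equality.

**Step 6: the layers with $k=3$.** The claim is $L_{n,3}=S_{(n+1,1,1)}$ for all $n\ge0$, $n+3=d$. For $n=0$, $L_{0,3}=K_3=S_{(1,1,1)}$. Let $n\ge1$. By (6) and Pieri,
$$L_{n,3}\subseteq\mathbb C[t]_n\otimes K_3\cong S_{(n+1,1,1)}\oplus S_{(n,1,1,1)},$$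
so we must show that the first summand occurs and the second does not.

**Step 6a: $S_{(n+1,1,1)}$ occurs.** We exhibit a trace whose top part is the highest weight vector. Expanding $(t_1+Y_1)^n$ with $Y_1^2=q$, write $X_1^n=\alpha+\beta Y_1$ with $\alpha,\beta\in\mathbb C[t_1,q]$, $\alpha=t_1^n+(\text{lower }t\text{-degree})$, $\deg_t\beta\le n-1$. Since $[X_1,X_2]=2\mathrm i\,w\cdot\sigma$,
$$\operatorname{Tr}([X_1,X_2]X_3X_1^n)=2\mathrm i\operatorname{Tr}\big((w\cdot\sigma)(t_3+y_3\cdot\sigma)(\alpha+\beta\,y_1\cdot\sigma)\big).$$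
The four products contribute as follows: $t_3\alpha$ gives $\operatorname{Tr}(w\cdot\sigma)=0$; $t_3\beta$ gives $2\,w\cdot y_1=0$; $\alpha$ with $y_3$ gives $2\alpha\,w\cdot y_3=2\alpha\Delta$; and the triple product gives $2\mathrm i\beta\,w\cdot(y_3\times y_1)$. Hence
$$\operatorname{Tr}([X_1,X_2]X_3X_1^n)=4\mathrm i\,\alpha\Delta-4\beta\,w\cdot(y_3\times y_1).$$
This has $t$-degree $n$ and top part $4\mathrm i\,t_1^n\Delta$, a highest weight vector of weight $(n+1,1,1)$ in $L_{n,3}$.

**Step 6b: $S_{(n,1,1,1)}$ does not occur for $n=1$.** The purpose is to identify $L_{1,3}$ exactly. A highest weight vector of weight $(1^4)$ in $T_4$ would be multilinear in $X_1,\dots,X_4$ and transform by the sign, so it would be a multiple of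
$$\sum_{\pi\in\mathfrak S_4}\operatorname{sgn}(\pi)\operatorname{Tr}(X_{\pi(1)}X_{\pi(2)}X_{\pi(3)}X_{\pi(4)}).$$
Rotating the words leaves the traces unchanged and, since a $4$-cycle is odd, changes all signs. So the sum is its own negative, hence $0$. Thus $T_4$ does not contain $S_{(1^4)}$, and $L_{1,3}=S_{(2,1,1)}$.

Let $\epsilon_1,\dots,\epsilon_m$ be the standard basis of $\mathbb C^m$. The $D_{jkl}$ span $K_3\cong\Lambda^3\mathbb C^m$, with $D_{jkl}\leftrightarrow\epsilon_j\wedge\epsilon_k\wedge\epsilon_l$. The map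
$$\omega:\mathbb C[t]_1\otimes K_3\to\Lambda^4\mathbb C^m,\qquad t_i\otimes D_{jkl}\mapsto\epsilon_i\wedge\epsilon_j\wedge\epsilon_k\wedge\epsilon_l$$
is equivariant and nonzero, so its kernel is the other summand $S_{(2,1,1)}$. Hence $L_{1,3}=\ker\omega$.

**Step 6c: $S_{(n,1,1,1)}$ does not occur for $n\ge2$.** We differentiate down to $n=1$. The highest weight vector of weight $(n,1,1,1)$ in $\mathbb C[t]_n\otimes K_3$ is
$$t_1^{n-1}\,\big(t_1D_{234}-t_2D_{134}+t_3D_{124}-t_4D_{123}\big).$$
Indeed the second factor alternates in the four indices and is the highest weight vector of $\Lambda^4\mathbb C^m\subseteq\mathbb C[t]_1\otimes K_3$, and $t_1^{n-1}$ is a highest weight vector of weight $(n-1)$. Suppose this vector is in $L_{n,3}$. Applying (7) $n-1$ times with $\partial_1$, and using $\partial_1^{n-1}t_1^n=n!\,t_1$ and $\partial_1^{n-1}(t_1^{n-1}t_j)=(n-1)!\,t_j$ for $j\ne1$, we get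
$$(n-1)!\,\big(n\,t_1D_{234}-t_2D_{134}+t_3D_{124}-t_4D_{123}\big)\in L_{1,3}=\ker\omega.$$
Now $\omega$ sends each of $t_1D_{234}$, $-t_2D_{134}$, $t_3D_{124}$, $-t_4D_{123}$ to $\epsilon_1\wedge\epsilon_2\wedge\epsilon_3\wedge\epsilon_4$: moving $\epsilon_2,\epsilon_3,\epsilon_4$ into place costs $1,2,3$ transpositions. So the image is $(n-1)!\,(n+3)\,\epsilon_1\wedge\epsilon_2\wedge\epsilon_3\wedge\epsilon_4\ne0$, a contradiction. This proves the claim.

**Step 7: assembling (4).** The purpose is to add up the layers. From $T_d\cong\bigoplus_kL_{d-k,k}$ and Steps 5 and 6,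
$$T_d\cong S_{(d)}\oplus[d\ge3]\,S_{(d-2,1,1)}\oplus\bigoplus_{\mu\in M,\ |\mu|\le d}S_\mu\otimes\operatorname{Sym}^{d-|\mu|}.$$
Note that $M$ has no element of size $0$ or $3$. Passing to $(1^d)$-weight spaces as in Section 2 gives (4).

## 8. From induced modules to the formula for $b_\lambda$

**Step 8: counting $\mu$ between the parts of $\lambda$.** The purpose is to read $b_\lambda$ off (4). By Pieri, for $\ell(\mu)\le3$ and $|\mu|\le d$ the multiplicity of $V_\lambda$ in $\operatorname{Ind}(V_\mu\otimes\mathbf 1)$ is $1$ if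
$$\lambda_1\ge\mu_1\ge\lambda_2\ge\mu_2\ge\lambda_3\ge\mu_3\ge\lambda_4,\qquad\lambda_5=0,\tag{8}$$
and $0$ otherwise. So $b_\lambda=0$ if $\ell(\lambda)\ge5$. Let $\ell(\lambda)\le4$. In (8) each $\mu_i$ varies independently over $[\lambda_{i+1},\lambda_i]$, and $|\mu|\le d$ holds automatically. So the number of $\mu\in\Lambda$ satisfying (8), with all $\mu_i$ even or all odd, is $N_\lambda$. From $\Lambda$ we pass to $M$ by removing

* the $\mu$ with $\mu_2=0$, i.e. $\mu=(2j)$, $j\ge0$. They satisfy (8) only if $\lambda_3=0$, and then exactly when $\lambda_2\le2j\le\lambda_1$, so there are $E(\lambda_2,\lambda_1)$ of them;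
* $\mu=(1,1,1)$. It satisfies (8) iff $\lambda_2=\lambda_3=1$ and $\lambda_4\le1$, i.e. iff $\lambda=(d-2,1,1)$ or $\lambda=(d-3,1,1,1)$.

The summands $V_{(d)}$ and $[d\ge3]V_{(d-2,1,1)}$ of (4) are then added, and the second one cancels one of the removals. Thus
$$b_\lambda=N_\lambda-[\lambda_3=0]\,E(\lambda_2,\lambda_1)+[\lambda=(d)]-[\lambda=(d-3,1,1,1)].\tag{9}$$
For $\lambda_3\ge1$ this is the last line of Theorem 1. If $\lambda_3=0$, then $E(\lambda_4,\lambda_3)=E(0,0)=1$, $O(\lambda_4,\lambda_3)=O(0,0)=0$ and $E(\lambda_3,\lambda_2)=\lfloor\lambda_2/2\rfloor+1$. So $N_\lambda=(\lfloor\lambda_2/2\rfloor+1)E(\lambda_2,\lambda_1)$, and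
$$N_\lambda-E(\lambda_2,\lambda_1)=\lfloor\lambda_2/2\rfloor\,E(\lambda_2,\lambda_1).$$
For $\lambda_2\ge1$ this is the third line of Theorem 1. For $\lambda=(d)$ it vanishes, and (9) gives $b_{(d)}=1$. This proves Theorem 1. $\blacksquare$

For instance, for $\lambda=(3,1,1,1)$ we have $E(1,1)=0$, $O(1,1)=1$, $O(1,3)=2$, so $N_\lambda=2$ and $b_\lambda=1$, as in the list for $d=6$. Had (6) been an equality for $k=3$ too, the last term of (9) would be missing. So the whole effect of the exceptional invariant $\Delta$ is one copy of $V_{(d-3,1,1,1)}$ for each $d\ge4$.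

## 9. The full invariant space, the dimension, the zeros, and the cocharacter of $M_2$

**Step 9: proof of Theorem 2(a).** This step compares single traces with all multilinear invariants. The space $R_d$ is the multilinear part of the ring of $GL_2$-invariants of $d$ matrices. Scalar matrices act trivially by conjugation, so this ring, for $m$ matrices, is $\mathbb C[t]\otimes\mathbb C[Y]^{SL_2}$. By Lemma 1 and the passage to $(1^d)$-weight spaces,
$$R_d\cong\bigoplus_{\mu\in\Lambda,\ |\mu|\le d}\operatorname{Ind}_{\mathfrak S_{|\mu|}\times\mathfrak S_{d-|\mu|}}^{\mathfrak S_d}(V_\mu\otimes\mathbf 1),$$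
and the count in Step 8 gives the multiplicity $N_\lambda$ if $\ell(\lambda)\le4$, and $0$ otherwise. The description of $I_{2,d}$ by Procesi and Razmyslov gives $R_d\cong\bigoplus_{\ell(\mu)\le2}V_\mu\otimes V_\mu^*$ under conjugation, and $V_\mu^*\cong V_\mu$.

Now compare with (4). The set $\Lambda\setminus M$ consists of the $(2j)$, $j\ge0$, and $(1,1,1)$. The term for $j=0$ is $V_{(d)}$, which is present in both. So $R_d/\tilde P_{2,d}$ consists of the $\operatorname{Ind}_{\mathfrak S_{2j}\times\mathfrak S_{d-2j}}^{\mathfrak S_d}\mathbf 1$ for $1\le j\le d/2$ and, for $d\ge3$, of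
$$\operatorname{Ind}_{\mathfrak S_3\times\mathfrak S_{d-3}}^{\mathfrak S_d}(V_{(1,1,1)}\otimes\mathbf 1)-V_{(d-2,1,1)}=[d\ge4]\,V_{(d-3,1,1,1)},$$
the last equality by Pieri.

**Step 10: proof of Theorem 2(b).** This step takes dimensions in (a). First, $\dim R_d=\sum_{\mu\vdash d,\ \ell(\mu)\le2}(\dim V_\mu)^2=\frac1{d+1}\binom{2d}d$. This is classical: by the RSK correspondence the sum counts the permutations without a decreasing subsequence of length $3$, and their number is the Catalan number. From this subtract $\sum_{j\ge1}\binom d{2j}=2^{d-1}-1$ and $\dim V_{(d-3,1,1,1)}=\binom{d-1}3$. The latter is $0$ for $1\le d\le3$, as it should be. For $d=6$: $132-32+1-10=91$.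

**Step 11: proof of Theorem 2(c).** This step locates the zeros of the formula. An interval $[r,p]$ contains no even integer iff $p=r$ is odd, and no odd integer iff $p=r$ is even. So $E(r,p)=0$ iff $p=r$ is odd, and $O(r,p)=0$ iff $p=r$ is even.

*Case $\lambda_3=0$.* We have $b_{(d)}=1\ne0$. If $\lambda_2\ge1$, then $b_\lambda=\lfloor\lambda_2/2\rfloor E(\lambda_2,\lambda_1)$ vanishes iff $\lambda_2=1$ or $\lambda_1=\lambda_2$ is odd. These are $(d-1,1)$ with $d\ge2$, and $(p,p,0,0)$ with $p$ odd.

*Case $\lambda_3\ge1$.* Both summands of $N_\lambda$ are nonnegative, so $N_\lambda=0$ iff some $E$-factor and some $O$-factor vanish. That is, some pair of consecutive parts among $\lambda_1,\dots,\lambda_4$ is equal and odd, and another such pair is equal and even. Such pairs cannot share a part, so they are $(\lambda_1,\lambda_2)$ and $(\lambda_3,\lambda_4)$, and $\lambda=(p,p,r,r)$ with $p-r$ odd. This is never of the form $(d-3,1,1,1)$, because $\lambda_2\ne\lambda_3$; so $b_\lambda=N_\lambda=0$ for these. If $N_\lambda>0$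 and $\lambda\ne(d-3,1,1,1)$, then $b_\lambda=N_\lambda>0$. Finally, for $\lambda=(n,1,1,1)$ we have $E(1,1)=0$ and $O(1,1)=1$, so $b_\lambda=O(1,n)-1=\lceil n/2\rceil-1$, which vanishes iff $n\le2$. These are $(1^4)$ and $(2,1^3)$.

**Step 12: proof of Theorem 2(d).** This step converts single traces into polynomials modulo identities. Let $P_{d-1}$ be the space of multilinear noncommutative polynomials in $x_1,\dots,x_{d-1}$, with $\mathfrak S_{d-1}$ permuting the variables. The degree-$(d-1)$ cocharacter of $M_2(\mathbb C)$ is the character of $P_{d-1}$ modulo the multilinear identities of $M_2(\mathbb C)$. Consider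
$$P_{d-1}\to\tilde P_{2,d},\qquad f\mapsto\operatorname{Tr}\big(f(X_1,\dots,X_{d-1})X_d\big).$$
It is $\mathfrak S_{d-1}$-equivariant. It is surjective, since each cyclic word in $X_1,\dots,X_d$ can be rotated to end in $X_d$. By nondegeneracy of the trace form, $\operatorname{Tr}(f(X)X_d)=0$ for all $X_d$ iff $f(X)=0$. So the kernel is the space of multilinear identities, and the cocharacter module is $\operatorname{Res}^{\mathfrak S_d}_{\mathfrak S_{d-1}}\tilde P_{2,d}$. By the branching rule, $V_\mu$ occurs in $\operatorname{Res}V_\lambda$ once if $\lambda$ is $\mu$ plus a box, and not otherwise. This gives the claim. $\blacksquare$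

For example, for $\mu=(1^4)$, $d=5$, the sum in (d) is $b_{(2,1,1,1)}+b_{(1^5)}=0$. In $P_4$, a copy of the regular representation, $V_{(1^4)}$ is spanned by the standard polynomial $\sum_{\pi\in\mathfrak S_4}\operatorname{sgn}(\pi)\,x_{\pi(1)}x_{\pi(2)}x_{\pi(3)}x_{\pi(4)}$. So this zero says that the standard polynomial of degree $4$ is an identity of $M_2(\mathbb C)$. Since $\dim\tilde P_{2,5}=23=24-1$, it is, up to scalars, the only multilinear identity of degree $4$ in $x_1,\dots,x_4$.
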